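\title{Inverse monoids of maximal growth are free}

\begin{abstract}
Let $r\ge 2$ and let $y$ be the exponential growth rate of the free inverse monoid $\mathrm{FIM}_r$ of rank $r$. We prove that an inverse monoid generated by $r$ elements has growth rate $y$ with respect to these elements only if it is free on them. We also estimate the loss of growth in a proper quotient. With $p=2r-1$, the loss is at least $c\,(py)^{-\kappa}$, where $\kappa$ is the size of the smallest relation of a certain normal form that holds in the quotient, and the base $py$ cannot be improved. The upper bound on growth comes from a pattern in Munn trees that shortest representatives must avoid. The lower bound comes from reading Munn trees as percolation clusters.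
\end{abstract}

\section{Introduction}

An \emph{inverse monoid} is a monoid $M$ in which every element $m$ has exactly one \emph{inverse}, that is, exactly one element $m^{-1}$ with $mm^{-1}m=m$ and $m^{-1}mm^{-1}=m^{-1}$. Groups are inverse monoids, but in general $mm^{-1}$ is only an idempotent and need not equal $1$. A subset $A$ \emph{generates} $M$ if every element of $M$ is a product of elements of $A\cup A^{-1}$. For a finite generating set $A$, let $B_A(n)$ be the set of elements that are products of at most $n$ elements of $A\cup A^{-1}$. Since $|B_A(m+n)|\le |B_A(m)|\,|B_A(n)|$, Fekete's lemma on subadditive sequences shows that the limit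
\[
\lim_{n\to\infty}|B_A(n)|^{1/n}
\]
exists. It is the \emph{growth rate} of $M$ with respect to $A$.

Let $X$ be a set of size $r$ and let $\mathrm{FIM}_r=\mathrm{FIM}(X)$ be the free inverse monoid on $X$: every map from $X$ to an inverse monoid extends uniquely to a morphism on $\mathrm{FIM}(X)$. Let $y$ be the growth rate of $\mathrm{FIM}_r$ with respect to $X$, and put $p=2r-1$. For $r\ge 2$ it is known that $y$ is the largest real root of
\begin{equation}\label{eq:known}
p^p y^{p-2}-(py-1)^{p-1}=0,
\end{equation}
and that $p<y<p+1$. For $r=2$ this gives $y=\frac{11}{6}+\frac{\sqrt{13}}{2}\approx 3.636$.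

Throughout, $M$ is an inverse monoid generated by $a_1,\dots,a_r$, the map $\varphi\colon \mathrm{FIM}_r\to M$ is the surjective morphism that sends the free generators to $a_1,\dots,a_r$, and $\mathrm{gr}(M)$ is the growth rate of $M$ with respect to $a_1,\dots,a_r$. The morphism $\varphi$ maps balls onto balls, so $\mathrm{gr}(M)\le y$. For instance, the free group of rank $r$ has $(p+1)p^{n-1}$ elements of length $n$, so its growth rate is $p<y$. The following question comes from Kambites, Nyberg-Brodda, Szak\'acs and Webb \cite{KNSW}.

\begin{quote}
\emph{Let $r\ge2$. If $\mathrm{gr}(M)=y$, is $M$ necessarily free?}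
\end{quote}

The corresponding question for ordinary monoids suggests a positive answer. Take a monoid generated by $r\ge2$ elements, with no inverses allowed, in which two different words $u,v$ are equal. Order words by length and then lexicographically, and let $u$ be the larger of the two. Replacing a factor $u$ by $v$ makes a word smaller, so the least word representing an element does not contain $u$. Cutting words into blocks of length $L=|u|$ shows that at most $r^L(r^L-1)^{n/L}$ words of length $n$ avoid $u$. The growth rate is therefore at most $(r^L-1)^{1/L}$, which is less than the growth rate $r$ of the free monoid. For inverse monoids this argument is too weak. It counts words in $2r$ letters and gives a bound close to $2r=p+1$ when $L$ is large, whereas we need a bound below $y<p+1$. One has to count elements of $\mathrm{FIM}_r$ rather than words, and one has to find a pattern in the elements themselves that a relation forbids. This can be done.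

\begin{theorem}\label{thm:main}
Let $r\ge 2$. If $\varphi$ is not injective, then $\mathrm{gr}(M)<y$. Hence $\mathrm{gr}(M)=y$ forces $\varphi$ to be an isomorphism, so that $M$ is free on the given generators.
\end{theorem}

The converse holds even if $M$ is only assumed to be abstractly isomorphic to $\mathrm{FIM}_r$.

\begin{theorem}\label{thm:converse}
If $M\cong\mathrm{FIM}_r$, then every $r$-element generating set of $M$ is a free generating set. Hence for $r\ge 2$ we have $\mathrm{gr}(M)=y$ if and only if $M\cong \mathrm{FIM}_r$. For $r=1$ the analogue of Theorem~\ref{thm:main} is false.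
\end{theorem}

To measure the gap $y-\mathrm{gr}(M)$ we need a measure of how far $\varphi$ is from being injective. Let $\Gamma$ be the Cayley tree of the free group $F$ on $X$, and write $\|T\|$ for the number of edges of a finite subtree $T$. As recalled in Section~\ref{sec:munn}, the elements of $\mathrm{FIM}_r$ are the pairs $(T,g)$ with $T$ a finite subtree of $\Gamma$ and $1,g\in T$. For non-injective $\varphi$, let $\kappa(M)$ be the least value of $\|S\|$ over finite subtrees $S\ni 1$ such that
\[
\varphi(S,1)=\varphi(S',1)\quad\text{for some subtree $S'$ consisting of $S$ and one extra edge.}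
\]
Lemma~\ref{lem:normal} shows that such an $S$ exists. The number $\kappa(M)$ depends on the chosen generators. For a letter $c\in X\cup X^{-1}$ the pair $(\{1,c\},1)$ is the element $cc^{-1}$, so $\kappa(M)=0$ means that $\varphi(cc^{-1})=1$ for some letter $c$; this holds for every group.

\begin{theorem}\label{thm:gap}
Let $r\ge2$.
\begin{enumerate}
\item[(1)] There is $c=c(r)>0$ such that $y-\mathrm{gr}(M)\ge c\,(py)^{-\kappa(M)}$ for every $M$ with $\varphi$ not injective. If a relation $u=v$ holds in $M$ but not in $\mathrm{FIM}_r$, then $\kappa(M)\le\max(|u|,|v|)$.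
\item[(2)] The base $py$ is best possible, and there is no uniform gap. There are $C=C(r)$ and proper quotients $M_N$ of $\mathrm{FIM}_r$ with $\kappa(M_N)\to\infty$ and
\[
y-\mathrm{gr}(M_N)\le C\,\kappa(M_N)^9\,(py)^{-\kappa(M_N)}\quad\text{for all large } N .
\]
In particular, $y$ is the supremum of the growth rates of proper quotients of $\mathrm{FIM}_r$, and it is not attained.
\end{enumerate}
\end{theorem}

Section~\ref{sec:munn} writes the growth series of $\mathrm{FIM}_r$ as a geometric series whose ratio is the weight of one step along the geodesic from $1$ to $g$. Section~\ref{sec:example} shows, for the relation $aa^{-1}=1$ in rank $2$, how a relation lowers this ratio. Sections~\ref{sec:leaf} and~\ref{sec:upper} carry this out for an arbitrary relation and prove Theorems~\ref{thm:main} and~\ref{thm:gap}(1). Section~\ref{sec:lower} proves Theorem~\ref{thm:gap}(2); there the number $1/(py)$ appears as the edge probability of a percolation process that describes the trees $T$. Section~\ref{sec:converse} proves Theorem~\ref{thm:converse}. Except in that section, $r\ge2$, so $p\ge3$.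

\section{Munn trees and the growth series}\label{sec:munn}

\subsection*{Inverse monoids}
We use three standard facts. A monoid morphism $\varphi$ between inverse monoids satisfies $\varphi(m^{-1})=\varphi(m)^{-1}$, by uniqueness of inverses. An idempotent is its own inverse, for the same reason. The image of an inverse monoid under a surjective monoid morphism is an inverse monoid.

The \emph{length} $|m|$ of $m\in M$ is the least $n$ such that $m$ is a product of $n$ generators and inverses of generators. A word in the $a_i^{\pm1}$ lifts letter by letter to a word in $X^{\pm1}=X\cup X^{-1}$, so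
\begin{equation}\label{eq:lengthM}
|m|=\min\{|u| : u\in\mathrm{FIM}_r,\ \varphi(u)=m\}.
\end{equation}
All estimates of growth rates go through the \emph{growth series} $G_M(t)=\sum_{m\in M}t^{|m|}\in[1,\infty]$.

\begin{lemma}\label{lem:series}
Let $0<t\le 1$. If $G_M(t)<\infty$, then $\mathrm{gr}(M)\le 1/t$. If $G_M(t)=\infty$, then $\mathrm{gr}(M)\ge 1/t$.
\end{lemma}

\begin{proof}
Let $b_n$ be the size of the ball of radius $n$. Since $t\le1$, we have $b_nt^n\le\sum_{|m|\le n}t^{|m|}\le G_M(t)$, which gives the first claim. Also $G_M(t)\le\sum_n b_nt^n$, and this series converges by the root test if $t\cdot\mathrm{gr}(M)<1$.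
\end{proof}

\subsection*{Munn trees}
The Cayley graph $\Gamma$ has vertex set $F$, and the neighbors of a vertex $h$ are the $p+1$ vertices $hc$ with $c\in X^{\pm1}$. It is a tree, and $F$ acts on it by left translation. We identify subtrees with their vertex sets, write $d$ for the distance and $[h,k]$ for the geodesic from $h$ to $k$, and call a vertex of degree one in a subtree a \emph{leaf} of that subtree. By the theorem of Munn and Scheiblich, $\mathrm{FIM}_r$ is the set of pairs $(T,g)$, where $T$ is a finite subtree of $\Gamma$ and $1,g\in T$, with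
\[
(T,g)(S,h)=(T\cup gS,\ gh),\qquad (T,g)^{-1}=(g^{-1}T,\ g^{-1}),
\]
and with $x\in X$ corresponding to $(\{1,x\},x)$. The identity is $(\{1\},1)$, and $x^{-1}=(\{1,x^{-1}\},x^{-1})$. For $u=(T,g)$ we have $uu^{-1}=(T,1)$ and $u^{-1}u=(g^{-1}T,1)$, and $(T,1)(S,1)=(T\cup S,1)$.

Multiplying by a letter $c$ sends $(T,g)$ to $(T\cup\{gc\},gc)$. So a word represents $(T,g)$ if and only if the walk from $1$ that it labels ends at $g$ and visits exactly the vertices of $T$. Removing an edge of $T$ splits $T$ into two parts, and the walk visits both. It therefore crosses each edge of $T$ at least once, and it crosses the edge an even number of times when $1$ and $g$ lie in the same part, that is, when the edge is not on $[1,g]$. Both lower bounds are attained by the walk that moves along $[1,g]$ and, at each vertex, first explores depth-first the part of $T$ hanging there. Hence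
\begin{equation}\label{eq:length}
|(T,g)|=2\|T\|-d(1,g).
\end{equation}
We call $[1,g]$ the \emph{spine} of $(T,g)$. A spine edge costs $1$ and any other edge costs $2$, so it is natural to cut $T$ into the spine and the pieces hanging from it.

\subsection*{Branches}
For $c\in X^{\pm1}$ let $\mathrm{cone}(c)$ be the set of reduced words that begin with $c$. A \emph{branch in direction $c$} is a finite subtree $R$ with $1\in R\subseteq\{1\}\cup\mathrm{cone}(c)$; the branch $\{1\}$ is \emph{trivial}. Rooted at $1$, the tree $\{1\}\cup\mathrm{cone}(c)$ has one child at the root and $p$ children at every other vertex. So the series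
\[
D(t)=\sum_R t^{2\|R\|}=1+t^2+pt^4+\cdots,
\]
summed over all branches in direction $c$, does not depend on $c$. A nontrivial branch consists of the edge $\{1,c\}$ and the translates by $c$ of $p$ arbitrary branches in the directions other than $c^{-1}$. Hence $D=1+t^2D^p$.

\begin{lemma}\label{lem:D}
Let $\tau\in(0,1)$ be given by $\tau^2=(p-1)^{p-1}/p^p$. The series $D(t)$ converges for $0\le t\le\tau$. The function $D$ is continuous and strictly increasing on $[0,\tau]$, with $D(0)=1$ and $D(\tau)=\frac p{p-1}$, and it is continuously differentiable on $(0,\tau)$.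
\end{lemma}

\begin{proof}
The equation $D=1+t^2D^p$ reads $\psi(D)=t^2$ with $\psi(s)=(s-1)s^{-p}$. We have $\psi'(s)=s^{-p-1}\bigl(p-(p-1)s\bigr)$, so $\psi$ increases strictly on $J=[1,\frac p{p-1}]$ from $0$ to $\frac1{p-1}\bigl(\frac{p-1}p\bigr)^p=\tau^2$. Fix $t\in[0,\tau]$ and let $s\in J$ satisfy $\psi(s)=t^2$, that is, $1+t^2s^p=s$. Let $D_k$ be the sum over the branches of height at most $k$. Then $D_0=1\le s$ and $D_{k+1}=1+t^2D_k^p$, so $D_k\le s$ for all $k$ by induction. Letting $k\to\infty$ gives $D(t)\le s<\infty$. Now $D(t)\in J$ and $\psi(D(t))=t^2=\psi(s)$, so $D(t)=s=\psi^{-1}(t^2)$. This gives continuity, strict monotonicity and the two values. A power series that converges at $\tau$ is continuously differentiable on $(0,\tau)$.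
\end{proof}

Two functions built from $D$ govern the whole paper. For $0\le t\le\tau$ put
\begin{equation}\label{eq:Phiq}
\Phi(t)=p\,t\,D(t)^{p-1},\qquad q(t)=1-\frac1{D(t)}=t^2D(t)^{p-1},
\end{equation}
where the last equality is $D-1=t^2D^p$ divided by $D$. We shall see that $\Phi$ is the weight of one step along the spine. The number $q=(D-1)/D$ is the share of the nontrivial branches in the total weight $D$. By Lemma~\ref{lem:D}, both functions are continuous and strictly increasing on $[0,\tau]$ and continuously differentiable on $(0,\tau)$. Moreover $q(\tau)=1/p$, so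
\begin{equation}\label{eq:qsmall}
0<q(t)<1/p\qquad(0<t<\tau).
\end{equation}
We have $\Phi(0)=0$ and $\Phi(\tau)=\tau\,p^p/(p-1)^{p-1}=1/\tau>1$. So there is a unique $t_0\in(0,\tau)$ with $\Phi(t_0)=1$. The strict inequality $t_0<\tau$ matters: the functions $D,\Phi,q$ remain finite and smooth slightly beyond $t_0$, and all arguments below take place there.

\subsection*{The spine decomposition}
Let $g=x_1\cdots x_d$ be a reduced word with letters $x_i\in X^{\pm1}$, and let $g_i=x_1\cdots x_i$, so that the spine has vertices $g_0=1,g_1,\dots,g_d=g$. The vertices $g_1,\dots,g_{d-1}$ are \emph{interior}. A letter $c$ is a \emph{free direction} at $g_i$ if $g_ic$ is not on the spine. For $d\ge1$ there are $p$ free directions at $g_0$ and at $g_d$, and at an interior vertex $g_i$ the free directions form the set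
\[
C_i=X^{\pm1}\setminus\{x_i^{-1},x_{i+1}\},\qquad |C_i|=p-1 .
\]
For $d=0$ all $p+1$ directions at $1$ are free. Every vertex of $\Gamma$ off the spine lies in $g_i\,\mathrm{cone}(c)$ for exactly one pair $(i,c)$ with $c$ free at $g_i$. Given $(T,g)$, the \emph{branch of $(T,g)$ at $g_i$ in direction $c$} is $\{1\}\cup\bigl(g_i^{-1}T\cap\mathrm{cone}(c)\bigr)$. It is a subtree, because $g_i^{-1}T$ contains $[1,w]$ together with each of its vertices $w$. The tree $T$ is the union of the spine and the translated branches, and any choice of branches gives a subtree. So for fixed $g$ the elements $(T,g)$ correspond bijectively to the families of branches indexed by the pairs $(i,c)$, and by \eqref{eq:length} the length of $(T,g)$ is $d$ plus twice the total number of branch edges. Figure~\ref{fig:tree} shows an example.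

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.0]
\draw[line width=1.8pt] (0,0)--(6,0);
\draw (0,0)--(-1.3,0);
\draw (2,0)--(2,1)--(2,1.9);
\draw (2,1)--(3,1);
\draw (4,0)--(4,-1);
\fill (0,0) circle (2.2pt) (2,0) circle (2.2pt) (4,0) circle (2.2pt) (6,0) circle (2.2pt) (-1.3,0) circle (2.2pt) (2,1) circle (2.2pt) (2,1.9) circle (2.2pt) (3,1) circle (2.2pt) (4,-1) circle (2.2pt);
\draw (2,1.9) circle (5pt);
\node[below] at (0,-0.05) {$1$};
\node[below] at (2,-0.05) {$b$};
\node[above] at (4,0.05) {$b^2$};
\node[below] at (6,-0.05) {$g=b^3$};
\node[below] at (-1.3,-0.05) {$b^{-1}$};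
\node[left] at (1.95,1) {$ba$};
\node[left] at (1.8,1.9) {$ba^2$};
\node[right] at (3.05,1) {$bab$};
\node[right] at (4.05,-1) {$b^2a^{-1}$};
\end{tikzpicture}
\caption{An element $(T,g)$ of $\mathrm{FIM}(\{a,b\})$ with $g=b^3$. The spine $[1,g]$ is thick, and three nontrivial branches hang from it, at $1$, $b$ and $b^2$. The tree has $8$ edges, so the length is $2\cdot 8-3=13$. In a quotient where $aa^{-1}=1$, deleting the circled leaf $ba^2$ does not change the image of the element.}
\label{fig:tree}
\end{figure}

\begin{proposition}\label{prop:free}
For $0<t\le\tau$,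
\begin{equation}\label{eq:Gfree}
\sum_{u\in\mathrm{FIM}_r}t^{|u|}=D^{p+1}+(p+1)\,t\,D^{2p}\sum_{k\ge0}\Phi(t)^k .
\end{equation}
Consequently $y=1/t_0$, and $q_0:=q(t_0)=1/(py)$.
\end{proposition}

\begin{proof}
The elements with $d=0$ contribute $D^{p+1}$. For $d\ge1$ there are $(p+1)p^{d-1}$ reduced words of length $d$, and each contributes $t^dD^{2p}D^{(p-1)(d-1)}$; the product is $(p+1)tD^{2p}\Phi^{d-1}$. The series \eqref{eq:Gfree} is finite for $t<t_0$ and infinite for $t=t_0$, so Lemma~\ref{lem:series} gives $y=1/t_0$. Finally $D(t_0)^{p-1}=1/(pt_0)$, so $q_0=t_0^2/(pt_0)=t_0/p=1/(py)$.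
\end{proof}

This agrees with \eqref{eq:known}: from $1-1/D(t_0)=1/(py)$ we get $D(t_0)=\frac{py}{py-1}$, and then $\Phi(t_0)=1$ reads $p^py^{p-2}=(py-1)^{p-1}$.

By \eqref{eq:Gfree}, the growth rate is decided by the ratio $\Phi$ alone. The branches at the two ends of the spine contribute a bounded factor. To prove $\mathrm{gr}(M)<y$ it is enough to show that a relation removes a fixed proportion of the weight at \emph{every} interior vertex.

\section{The relation $aa^{-1}=1$ in rank two}\label{sec:example}

Let $X=\{a,b\}$, so $p=3$, and suppose that $\varphi(aa^{-1})=1$. We show $\mathrm{gr}(M)<y$ directly.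

Let $(T,g)$ have a leaf of the form $ha$ whose neighbor in $T$ is $h$, and assume $ha\ne 1,g$. Then $T'=T\setminus\{ha\}$ is a subtree containing $1$ and $g$. A word representing $(T',g)$ labels a walk through $h$, so it factors as $w_1w_2$ with $w_1$ ending at $h$, and $w_1aa^{-1}w_2$ represents $(T,g)$. Hence $\varphi(T,g)=\varphi(T',g)$, and $(T',g)$ is shorter by $2$. By \eqref{eq:lengthM} we may compute $G_M$ by choosing one shortest preimage for each element of $M$, and such a preimage has no leaf of this kind.

At an interior vertex $g_i$ there are two free directions, so at least one of them, say $c$, differs from $a^{-1}$. Then $ca$ is reduced. Call a branch in direction $c$ bad if it contains $c$ and $ca$ and has $ca$ as a leaf. In Figure~\ref{fig:tree} the branch at $b$ in direction $c=a$ is bad. A bad branch consists of the two edges $\{1,c\}$, $\{c,ca\}$ and arbitrary branches at $c$ in the two remaining directions, so bad branches have total weight $t^4D^2$. A shortest preimage has no bad branch at $g_i$ in direction $c$, since $g_ica$ would be a removable leaf. The weight at each interior vertex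 thus drops from $D^2$ to at most $D(D-t^4D^2)$, and $G_M(t)$ is bounded by the right side of \eqref{eq:Gfree} with $\Phi$ replaced by
\[
\Phi_*(t)=3tD\,(D-t^4D^2)=\Phi(t)\,(1-t^4D).
\]
At $t_0=1/y$ we have $D=\frac{3y}{3y-1}$, so $\Phi_*(t_0)=1-\frac{3}{y^3(3y-1)}\approx 0.9937<1$. By continuity $\Phi_*(t)<1$ for some $t\in(t_0,\tau)$. Then $G_M(t)<\infty$ and $\mathrm{gr}(M)\le1/t<y$.

For a general relation three things have to be supplied. A relation such as $ab=ba$ shortens nothing by itself, so we must extract from it a relation that deletes a leaf (Lemma~\ref{lem:normal}). The deletion must work inside any larger tree (Lemma~\ref{lem:delete}). And the pattern must fit into a branch in any prescribed direction, with a weight that we can compute (Lemmas~\ref{lem:plant} and~\ref{lem:weight}).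

\section{From a relation to a removable leaf}\label{sec:leaf}

Idempotents $(P,1)$ multiply by taking unions of trees. This makes relations between idempotents easy to manipulate, so we first pass from an arbitrary relation to one between idempotents, and then shrink the difference to a single edge.

\begin{lemma}\label{lem:normal}
Let $u=(T,g)$ and $v=(S,h)$ be distinct elements of $\mathrm{FIM}_r$ with $\varphi(u)=\varphi(v)$. Then there are a finite subtree $S_0\ni1$ and a vertex $\ell\notin S_0$ adjacent to $S_0$ such that, with $S_1=S_0\cup\{\ell\}$,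
\[
\varphi(S_0,1)=\varphi(S_1,1)\qquad\text{and}\qquad\|S_0\|\le\max(\|T\|,\|S\|).
\]
\end{lemma}

\begin{proof}
We first find finite subtrees $P\subsetneq P'$ containing $1$ with $\varphi(P,1)=\varphi(P',1)$ and $\|P\|\le\max(\|T\|,\|S\|)$.

Suppose $T\ne S$. Exchanging $u$ and $v$ if necessary, assume $S\not\subseteq T$. We have $\varphi(T,1)=\varphi(uu^{-1})=\varphi(vv^{-1})=\varphi(S,1)$, and $(T,1)$ is idempotent, so
\[
\varphi(T,1)=\varphi(T,1)\varphi(T,1)=\varphi(T,1)\varphi(S,1)=\varphi(T\cup S,1).
\]
Take $P=T$ and $P'=T\cup S$.

Suppose $T=S$, so that $g\ne h$. Now $uu^{-1}=vv^{-1}$ carries no information, and we use $w=u^{-1}v$ instead. Put $P=g^{-1}T$ and $k=g^{-1}h\ne1$; then $w=(P,k)$. The element $\varphi(w)=\varphi(u^{-1}u)=\varphi(P,1)$ is idempotent, hence equal to its inverse and to all its powers, so $\varphi(w^2(w^2)^{-1})=\varphi(P,1)$. Since $w^2=(P\cup kP,k^2)$, this says $\varphi(P\cup kP,1)=\varphi(P,1)$. If $kP\subseteq P$, then $k^n\in P$ for all $n\ge0$ by induction from $1\in P$. This is impossible, because $P$ is finite and $k\neq1$ has infinite order in the free group. Take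 $P'=P\cup kP\supsetneq P$, and note $\|P\|=\|T\|$.

Since $P'$ is connected, some $\ell\in P'\setminus P$ is adjacent to $P$. Put $S_0=P$ and $S_1=P\cup\{\ell\}$, so that $P\subseteq S_1\subseteq P'$. Then
\[
\varphi(S_1,1)=\varphi(S_1,1)\varphi(P,1)=\varphi(S_1,1)\varphi(P',1)=\varphi(P',1)=\varphi(S_0,1).\qedhere
\]
\end{proof}

\begin{example}
For $ab=ba$ the trees are $T=\{1,a,ab\}$ and $S=\{1,b,ba\}$, and the proof gives $S_0=\{1,a,ab\}$, $\ell=b$. For $aa^{-1}=a$ the trees coincide, $T=S=\{1,a\}$, with $g=1$ and $h=a$; the proof gives $k=a$, $S_0=\{1,a\}$, $\ell=a^2$.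
\end{example}

Lemma~\ref{lem:normal} shows that $\kappa(M)$ is defined whenever $\varphi$ is not injective. Since $d(1,g)\le\|T\|$, formula \eqref{eq:length} gives $\|T\|\le|(T,g)|$, and therefore
\begin{equation}\label{eq:kappabound}
\kappa(M)\le\max(|u|,|v|)\qquad\text{whenever }u\ne v\text{ and }\varphi(u)=\varphi(v).
\end{equation}
The same bound holds for the lengths of any words representing $u$ and $v$, since these are at least $|u|$ and $|v|$.

\emph{In the rest of this section and in Section~\ref{sec:upper}, $\varphi$ is not injective, $\kappa=\kappa(M)$, and $S_0$, $S_1=S_0\cup\{\ell\}$ are fixed subtrees with $1\in S_0$, $\ell\notin S_0$, $\varphi(S_0,1)=\varphi(S_1,1)$ and $\|S_0\|=\kappa$.} The vertex $\ell$ is a leaf of $S_1$, since two neighbors of $\ell$ in the connected set $S_0$ would produce a cycle. Call $u\in\mathrm{FIM}_r$ \emph{minimal} if $|u|\le|u'|$ for all $u'$ with $\varphi(u')=\varphi(u)$. Conjugation moves the relation to any place in a tree where a copy of $S_1$ occurs.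

\begin{lemma}\label{lem:delete}
Let $(T,g)\in\mathrm{FIM}_r$ and $h\in F$ satisfy $hS_1\subseteq T$. Suppose that $h\ell$ is a leaf of $T$ and $h\ell\ne1,g$. Then $(T,g)$ is not minimal.
\end{lemma}

\begin{proof}
Let $T'=T\setminus\{h\ell\}$. It is a subtree because $h\ell$ is a leaf, it contains $1$ and $g$ because $h\ell\ne 1,g$, and it contains $hS_0$. In particular $h=h\cdot1\in T'$, so $\alpha=(T',h)$ is an element of $\mathrm{FIM}_r$. For any finite subtree $S\ni 1$,
\[
\alpha\,(S,1)\,\alpha^{-1}=(T'\cup hS,\,h)\,(h^{-1}T',\,h^{-1})=(T'\cup hS,\,1).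
\]
This equals $(T',1)$ for $S=S_0$ and $(T,1)$ for $S=S_1$, so $\varphi(T',1)=\varphi(T,1)$. Multiplying on the right by $\varphi(T',g)$ gives $\varphi(T',g)=\varphi(T,g)$, because $(T',1)(T',g)=(T',g)$ and $(T,1)(T',g)=(T,g)$. By \eqref{eq:length}, $|(T',g)|=|(T,g)|-2$.
\end{proof}

\section{Bad branches and the upper bound on growth}\label{sec:upper}

The free directions at an interior vertex depend on the spine, so we want a copy of $S_1$ inside a branch in every direction. We attach $S_1$ by a leaf other than $\ell$, so that $\ell$ remains a leaf, through a connecting path of length at most two.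

\begin{lemma}\label{lem:plant}
For each $c\in X^{\pm1}$ there are a branch $R_c$ in direction $c$ with $\|R_c\|\le\kappa+3$ and an element $h_c\in F$ such that $h_cS_1\subseteq R_c$ and $v_c:=h_c\ell$ is a leaf of $R_c$ different from $1$.
\end{lemma}

\begin{proof}
A finite tree with at least two vertices has at least two leaves, so $S_1$ has a leaf $s\ne\ell$. In $S=s^{-1}S_1$ the vertex $1$ is a leaf; let $a\in X^{\pm1}$ be its neighbor in $S$. Every element of $S\setminus\{1\}$ is a reduced word beginning with $a$. If $c\ne a^{-1}$, let $w=c$. If $c=a^{-1}$, choose a letter $b\notin\{a,a^{-1}\}$, which is possible since $r\ge2$, and let $w=cb$. In both cases $wa$ is a reduced word beginning with $c$, and every element of $wS\setminus\{w\}$ is a reduced word beginning with $wa$. So $R_c=[1,w]\cup wS$ is a branch in direction $c$, the two pieces meet only in $w$, and $\|R_c\|\le 2+(\kappa+1)$. With $h_c=ws^{-1}$ we have $h_cS_1=wS$. The vertex $v_c=h_c\ell$ lies in $wS\setminus\{w\}$ because $\ell\ne s$. So $v_c\neq1$, and $v_c$ has the same degree in $R_c$ as in $wS=h_cS_1$, namely one.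
\end{proof}

Fix $R_c,h_c,v_c$ for each $c$. A branch $R$ in direction $c$ is \emph{bad} if $R_c\subseteq R$ and $v_c$ is a leaf of $R$.

\begin{lemma}\label{lem:nobad}
If $(T,g)$ is minimal, then no branch of $(T,g)$ at an interior vertex is bad.
\end{lemma}

\begin{proof}
Suppose that the branch $R$ at $g_i$ in direction $c\in C_i$ is bad, and put $h=g_ih_c$. Then $hS_1\subseteq g_iR_c\subseteq T$. The vertex $h\ell=g_iv_c$ lies in $g_i\,\mathrm{cone}(c)$, so all its neighbors in $\Gamma$ lie in $g_i(\{1\}\cup\mathrm{cone}(c))$, and its neighbors in $T$ are its neighbors in $g_iR$. Hence $h\ell$ is a leaf of $T$. It is off the spine, so it differs from $1$ and $g$. This contradicts Lemma~\ref{lem:delete}.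
\end{proof}

\begin{lemma}\label{lem:weight}
Let $\beta_c(t)=\sum_R t^{2\|R\|}$, summed over the bad branches in direction $c$, and let $m=\|R_c\|$. For $0<t<\tau$,
\[
\beta_c=t^2q(t)^{m-1}\ \ge\ \beta(t):=t^2q(t)^{\kappa+2}.
\]
\end{lemma}

\begin{proof}
Root $\{1\}\cup\mathrm{cone}(c)$ at $1$. The $m$ vertices of $R_c\setminus\{1\}$ have $pm$ children in total, and $m-1$ of these belong to $R_c$, namely all vertices of $R_c$ other than $1$ and $c$. A branch $R\supseteq R_c$ is given by an arbitrary branch, possibly trivial, in each of the $pm-(m-1)$ directions that lead from a vertex of $R_c\setminus\{1\}$ to a child outside $R_c$. Since $v_c$ is a leaf of $R_c$ other than the root, $p$ of these directions start at $v_c$, and $R$ is bad exactly when these $p$ branches are trivial. The number of remaining directions is $pm-(m-1)-p=(p-1)(m-1)$. Hence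
\[
\beta_c=t^{2m}D^{(p-1)(m-1)}=t^2\bigl(t^2D^{p-1}\bigr)^{m-1}=t^2q^{m-1}.
\]
The inequality follows from $m\le\kappa+3$ and $0<q<1$.
\end{proof}

So each edge of the pattern costs a factor $q$, and $q(t_0)=1/(py)$. This is the origin of the base in Theorem~\ref{thm:gap}.

\begin{proposition}\label{prop:upper}
Let $\Phi_*(t)=\Phi(t)\bigl(1-\beta(t)/D(t)\bigr)$. If $0<t<\tau$ and $\Phi_*(t)<1$, then $\mathrm{gr}(M)\le1/t$.
\end{proposition}

\begin{proof}
Choose a minimal preimage for each element of $M$. By \eqref{eq:lengthM} and Lemma~\ref{lem:nobad}, $G_M(t)$ is at most the sum of $t^{|u|}$ over all $u\in\mathrm{FIM}_r$ without bad branches at interior vertices. The branches in direction $c$ that are not bad have total weight $D-\beta_c$, so $0\le D-\beta_c\le D$, and $D-\beta_c\le D-\beta$ by Lemma~\ref{lem:weight}. The set $C_i$ is not empty, so the weight at an interior vertex $g_i$ satisfies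
\[
\prod_{c\in C_i}(D-\beta_c)\le D^{p-2}(D-\beta)=D^{p-1}\Bigl(1-\frac\beta D\Bigr),
\]
for every spine. Repeating the count in Proposition~\ref{prop:free} gives
\[
G_M(t)\le D^{p+1}+(p+1)\,t\,D^{2p}\sum_{k\ge0}\Phi_*(t)^k<\infty ,
\]
and Lemma~\ref{lem:series} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The function $\Phi_*$ is continuous on $(0,\tau)$, and $\Phi_*(t_0)=1-\beta(t_0)/D(t_0)<1$. So $\Phi_*(t)<1$ for some $t\in(t_0,\tau)$, and Proposition~\ref{prop:upper} gives $\mathrm{gr}(M)\le 1/t<1/t_0=y$. If $\mathrm{gr}(M)=y$, then the surjective morphism $\varphi$ is injective, hence an isomorphism.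
\end{proof}

For the quantitative form we determine how far beyond $t_0$ one can go. The function $\Phi$ grows at most linearly there, with a slope that depends only on $r$, and the saving $\beta/D$ is at least a constant times $q_0^\kappa$. Fix once and for all
\[
t_1=\tfrac12(t_0+\tau)\in(t_0,\tau).
\]

\begin{proof}[Proof of Theorem~\ref{thm:gap}(1)]
Let $K>0$ be the maximum of $\Phi'$ on $[t_0,t_1]$, so that $\Phi(t_0+\delta)\le1+K\delta$ for $0\le\delta\le t_1-t_0$. For $t\in[t_0,t_1]$ we have $q(t)\ge q_0$ and $D(t)\le\frac p{p-1}$, so
\[
\frac{\beta(t)}{D(t)}\ge\varepsilon:=c_1q_0^\kappa,\qquad c_1=t_0^2q_0^2\,\frac{p-1}p,\qquad 0<\varepsilon<1 .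
\]
Let $c=\min(t_1-t_0,\ c_1/K)$, which depends only on $r$, and let $\delta=cq_0^\kappa$. Then $\delta\le t_1-t_0$ and $K\delta\le\varepsilon$, so $\Phi_*(t_0+\delta)\le(1+\varepsilon)(1-\varepsilon)<1$. By Proposition~\ref{prop:upper}, $\mathrm{gr}(M)\le1/(t_0+\delta)$. Since $t_0\le t_0+\delta\le t_1<1$,
\[
y-\mathrm{gr}(M)\ge\frac{\delta}{t_0(t_0+\delta)}\ge\delta=c\,(py)^{-\kappa(M)} .
\]
The bound on $\kappa(M)$ is \eqref{eq:kappabound}.
\end{proof}

\begin{remark}
Lemmas~\ref{lem:normal} and~\ref{lem:delete} hold in every rank. The hypothesis $r\ge2$ enters in Lemma~\ref{lem:D}, which needs $p>1$, in the choice of the letter $b$ in Lemma~\ref{lem:plant}, and in the fact that $C_i\neq\emptyset$. For $r=1$ an interior vertex has no free direction, so there is no place along the spine where a forbidden pattern could be planted.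
\end{remark}

\section{Quotients of almost maximal growth}\label{sec:lower}

To lose as little growth as possible, a quotient should identify only elements whose trees contain a rare pattern. We take a large ball as the pattern: a geodesic meets a ball in few edges, so almost all edges of the pattern lie off the spine, where each costs a factor $q$.

\subsection*{The quotients}
For $N\ge1$ let $\mathcal B_N$ be the ball of radius $N$ about $1$ in $\Gamma$, and let
\[
\kappa_N=\|\mathcal B_N\|=(p+1)(1+p+\dots+p^{N-1}).
\]
Then $\kappa_N\ge4N$ and $\kappa_N\ge(p+1)p^{N-1}\ge p^N$. Let $I_N$ be the set of $(T,g)$ such that $T$ contains a translate of $\mathcal B_N$. The tree of a product $(T,g)(S,h)$ contains $T$ and $gS$, so $I_N$ is a two-sided ideal. Let $M_N=\mathrm{FIM}_r/I_N$ be the \emph{Rees quotient}: the quotient by the congruence whose classes are $I_N$ and the singletons outside $I_N$. It is an inverse monoid generated by the images of the elements of $X$, and it is a proper quotient because $I_N$ is infinite.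

Two distinct elements are identified in $M_N$ if and only if both lie in $I_N$. If $(S,1)$ is identified with some $(S',1)\neq(S,1)$, then $S$ contains a translate of $\mathcal B_N$, so $\|S\|\ge\kappa_N$. Conversely, $S=\mathcal B_N$ and any $S'$ with one more edge are admissible. Thus $\kappa(M_N)=\kappa_N$. Elements outside $I_N$ are alone in their classes and keep their length by \eqref{eq:lengthM}, so
\begin{equation}\label{eq:GN}
G_{M_N}(t)\ge\sum_{u\notin I_N}t^{|u|}.
\end{equation}
We have to show that the right side diverges for $t$ slightly larger than $t_0$. For a spine of length $d$ we need a lower bound of the form $(1-\eta)^{d-1}$ for the proportion of trees that contain no ball. A union bound over all centers gives only $1-(d-1)\eta$, which is useless for long spines. The events for different spine vertices are not independent either, since a ball can involve branches at many of them. A correlation inequality solves this, once the weights are seen to come from a product measure.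

\subsection*{Branches as percolation clusters}
Fix $t\in[t_0,t_1]$ and write $q=q(t)$, $D=D(t)$. Fix a reduced word $g$ of length $d\ge1$ with spine $\gamma=[1,g]$. We count only elements $(T,g)$ whose branches at $g_0$ and $g_d$ are trivial; this loses a bounded factor. These are the elements with $\gamma\subseteq T\subseteq\Gamma_g$, where
\[
\Gamma_g=\gamma\cup\bigcup_{i=1}^{d-1}\bigcup_{c\in C_i}g_i\,\mathrm{cone}(c).
\]
Their total weight is $W=t^dD^{(p-1)(d-1)}$. Call the edges of the tree $\Gamma_g$ that are not on $\gamma$ \emph{side edges}. Declare each side edge \emph{open} with probability $q$ and \emph{closed} otherwise, independently, and let $\mathbb P$ be this product measure. Let $\mathbf T$ be the random subtree consisting of $\gamma$ and all vertices joined to $\gamma$ by a path of open side edges.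

\begin{lemma}\label{lem:perc}
The tree $\mathbf T$ is almost surely finite, and $\mathbb P(\mathbf T=T)=t^{|(T,g)|}/W$ for every finite subtree $T$ with $\gamma\subseteq T\subseteq\Gamma_g$.
\end{lemma}

\begin{proof}
Each side edge lies in exactly one of the trees $g_i(\{1\}\cup\mathrm{cone}(c))$ with $c\in C_i$, so the parts of $\mathbf T$ in these $(p-1)(d-1)$ trees are independent. Consider one of them and a branch $R$ with $m$ edges in direction $c$. The part of $\mathbf T$ equals $g_iR$ if and only if the $m$ edges of $g_iR$ are open and the edges of the tree leading out of $g_iR$ are closed. There are $(p-1)m+1$ edges of the second kind: one if $m=0$, and $pm-(m-1)$ if $m\ge1$, as in the proof of Lemma~\ref{lem:weight}. By \eqref{eq:Phiq}, $1-q=1/D$ and $q(1-q)^{p-1}=t^2$. So the probability is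
\[
q^m(1-q)^{(p-1)m+1}=\bigl(q(1-q)^{p-1}\bigr)^m(1-q)=t^{2m}/D .
\]
These numbers sum to $1$ over all branches $R$, so the part is almost surely finite. Multiplying over all pairs $(i,c)$ gives $t^{|(T,g)|-d}/D^{(p-1)(d-1)}=t^{|(T,g)|}/W$.
\end{proof}

An event is \emph{decreasing} if it is preserved when an open edge is changed to closed. We use Harris' inequality for product measures (T.~E.~Harris, 1960): if $\mathcal A,\mathcal A'$ are decreasing events that depend on finitely many edges, then $\mathbb P(\mathcal A\cap\mathcal A')\ge\mathbb P(\mathcal A)\mathbb P(\mathcal A')$. We recall the proof, by induction on the number of edges. Condition on the last edge, and let $\alpha_0\ge\alpha_1$ and $\alpha'_0\ge\alpha'_1$ be the conditional probabilities of $\mathcal A$ and $\mathcal A'$ given that it is closed or open. By induction $\mathbb P(\mathcal A\cap\mathcal A')\ge(1-q)\alpha_0\alpha'_0+q\alpha_1\alpha'_1$, and this exceeds $\mathbb P(\mathcal A)\mathbb P(\mathcal A')$ by $q(1-q)(\alpha_0-\alpha_1)(\alpha'_0-\alpha'_1)\ge0$. Intersections of decreasing events are decreasing, so the inequality extends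 to finitely many events.

\subsection*{Avoiding balls}
Let $\lambda=1/\bigl(1-p\,q(t_1)\bigr)$. It is finite and positive by \eqref{eq:qsmall}, and it depends only on $r$.

\begin{lemma}\label{lem:avoid}
Let $t\in[t_0,t_1]$ and $\eta=\lambda\,q(t)^{\kappa_N-3N}$. If $\eta\le1$ and $\Phi(t)(1-\eta)\ge1$, then $\mathrm{gr}(M_N)\ge1/t$.
\end{lemma}

\begin{proof}
Fix $g$ as above. For $v\in F$ let $\mathcal E_v$ be the event $v\mathcal B_N\subseteq\mathbf T$. It is empty unless $v\mathcal B_N\subseteq\Gamma_g$. Let $V$ be the set of $v$ with $v\mathcal B_N\subseteq\Gamma_g$. A vertex $v\in V$ has degree $p+1$ in $\Gamma_g$, while $g_0$ and $g_d$ have degree one, so the vertex of $\gamma$ nearest to $v$ is an interior vertex $g_i$. Let $V_i\subseteq V$ be the set of such $v$.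

Let $v\in V_i$ and $j=d(v,g_i)$. The smallest subtree containing $\gamma$ and $v\mathcal B_N$ is $U=\gamma\cup[g_i,v]\cup v\mathcal B_N$. So $\mathcal E_v$ holds if and only if $U\subseteq\mathbf T$, that is, if and only if all side edges of $U$ are open. In particular $\mathcal E_v$ depends on finitely many edges, and its complement is decreasing. We count the side edges of $U$. If $j\le N$, then $\gamma\cap v\mathcal B_N$ is a geodesic inside a ball of radius $N$ and has at most $2N$ edges, so $U$ has at least $\kappa_N-2N\ge\kappa_N-3N+j$ side edges. If $j>N$, then $v\mathcal B_N$ does not meet $\gamma$, and the side edges are the $\kappa_N$ edges of the ball and the $j-N$ edges of $[g_i,v]$ outside it. In both cases $\mathbb P(\mathcal E_v)\le q^{\kappa_N-3N+j}$. At most $p^j$ vertices of $V_i$ have distance $j$ from $g_i$: one for $j=0$, and at most $(p-1)p^{j-1}$ for $j\ge1$. Since $q\le q(t_1)$,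
\[
\sum_{v\in V_i}\mathbb P(\mathcal E_v)\le q^{\kappa_N-3N}\sum_{j\ge0}(pq)^j\le\eta .
\]
Apply Harris' inequality to the complements of $\mathcal E_v$ for $v$ in a finite subset of $V$, and let the subset increase to $V$. Together with $\prod(1-\epsilon_v)\ge1-\sum\epsilon_v$ for $\epsilon_v\in[0,1]$ and with $\eta\le1$, this gives
\[
\mathbb P(\text{no }\mathcal E_v\text{ holds})\ge\prod_{i=1}^{d-1}\prod_{v\in V_i}\bigl(1-\mathbb P(\mathcal E_v)\bigr)\ge\prod_{i=1}^{d-1}\Bigl(1-\sum_{v\in V_i}\mathbb P(\mathcal E_v)\Bigr)\ge(1-\eta)^{d-1}.
\]
When $\mathbf T$ is finite, no $\mathcal E_v$ holds if and only if $(\mathbf T,g)\notin I_N$. By Lemma~\ref{lem:perc}, the elements $(T,g)\notin I_N$ with this $g$ have total weight at least $t^dD^{(p-1)(d-1)}(1-\eta)^{d-1}$. Summing over the $(p+1)p^{d-1}$ reduced words of each length $d\ge1$ and using \eqref{eq:GN}, we get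
\[
G_{M_N}(t)\ge(p+1)\,t\sum_{k\ge0}\bigl(\Phi(t)(1-\eta)\bigr)^k=\infty .
\]
Lemma~\ref{lem:series} gives the claim.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:gap}(2)]
We move from $t_0$ by an amount $\delta_N$ that is large enough for the gain in $\Phi$ to beat $\eta$, and small enough that $q(t)^{\kappa_N}$ changes by a bounded factor only. Let
\[
\delta_N=2e\lambda\,q_0^{\kappa_N-3N},\qquad t=t_0+\delta_N,
\]
and let $K'$ be the maximum of $q'/q_0$ on $[t_0,t_1]$. From $\kappa_N\ge 4N$ we get $\kappa_N-3N\ge\kappa_N/4$, so $\kappa_N\delta_N\to0$. For all large $N$ we therefore have $\delta_N\le1$, $t\le t_1$ and $K'\delta_N\kappa_N\le1$. Then $q(t)\le q_0(1+K'\delta_N)$ and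
\[
\eta=\lambda\,q(t)^{\kappa_N-3N}\le\lambda\,q_0^{\kappa_N-3N}(1+K'\delta_N)^{\kappa_N}\le e\lambda\,q_0^{\kappa_N-3N}=\delta_N/2\le 1 .
\]
The function $\Phi(t)/t=pD^{p-1}$ is increasing and $\Phi(t_0)=1$, so $\Phi(t)\ge t/t_0=1+\delta_N/t_0\ge1+\delta_N$. Hence
\[
\Phi(t)(1-\eta)\ge(1+\delta_N)(1-\delta_N/2)=1+\tfrac12\delta_N(1-\delta_N)\ge1 .
\]
By Lemma~\ref{lem:avoid}, $\mathrm{gr}(M_N)\ge1/(t_0+\delta_N)$, and with $q_0=1/(py)$,
\[
y-\mathrm{gr}(M_N)\le\frac{\delta_N}{t_0(t_0+\delta_N)}\le\frac{\delta_N}{t_0^2}=2e\lambda y^2\,(py)^{3N}(py)^{-\kappa_N}.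
\]
Since $y<p+1$, we have $py<p(p+1)<p^3$, so $(py)^{3N}\le p^{9N}\le\kappa_N^9$. This is the stated bound with $C=2e\lambda y^2$, and $\kappa(M_N)=\kappa_N\to\infty$.

The bound tends to $0$, so $\mathrm{gr}(M_N)\to y$, while every proper quotient has growth rate less than $y$ by Theorem~\ref{thm:main}. So $y$ is the supremum of the growth rates of proper quotients and is not attained. Finally, suppose that part (1) held with a base $b\in(0,py)$ in place of $py$ and some constant $c'>0$. Then $c'b^{-\kappa_N}\le C\kappa_N^9(py)^{-\kappa_N}$, that is, $(py/b)^{\kappa_N}\le(C/c')\kappa_N^9$ for all large $N$. This is false, because $py/b>1$ and $\kappa_N\to\infty$.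
\end{proof}

\section{Generating sets of free inverse monoids, and rank one}\label{sec:converse}

In a free group a basis can be changed in many ways, and this changes lengths. In $\mathrm{FIM}(X)$ trees only grow under multiplication, so a generator $x$, whose tree is a single edge, can only be a product of elements with very small trees.

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
Let $r\ge1$, $M=\mathrm{FIM}(X)$ with $|X|=r$, and let $A$ be a generating set with at most $r$ elements. Fix $x\in X$ and write $x=(\{1,x\},x)$ as a product of elements $(T_1,k_1),\dots,(T_n,k_n)$ of $A\cup A^{-1}$, omitting factors equal to the identity. The tree of the product is the union of the translates $k_1\cdots k_{i-1}T_i$, so each of these lies in $\{1,x\}$. Each $T_i$ has at least two vertices, since $T_i=\{1\}$ would force $(T_i,k_i)$ to be the identity. So $T_i$ is a translate of $\{1,x\}$ that contains $1$, which means $T_i=\{1,x\}$ or $T_i=\{1,x^{-1}\}$. Each factor is therefore one of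
\[
x,\qquad xx^{-1}=(\{1,x\},1),\qquad x^{-1},\qquad x^{-1}x=(\{1,x^{-1}\},1).
\]
Since $k_1\cdots k_n=x\ne1$ in $F$, some $k_i$ is not $1$, and that factor is $x$ or $x^{-1}$. So $A$ contains $x$ or $x^{-1}$ for every $x\in X$. The $r$ sets $\{x,x^{-1}\}$ are disjoint and $|A|\le r$, so $A=\{x^{\epsilon(x)}:x\in X\}$ for some signs $\epsilon(x)=\pm1$. The endomorphism $\theta$ of $\mathrm{FIM}(X)$ with $\theta(x)=x^{\epsilon(x)}$ satisfies $\theta^2(x)=x$ for all $x\in X$, so it is an automorphism. It maps $X$ onto $A$, and hence $A$ is a free generating set.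

Let $r\ge2$. If $M\cong\mathrm{FIM}_r$, then the generators $a_1,\dots,a_r$ are distinct and form a free generating set by the above, so $\mathrm{gr}(M)=y$. The converse implication is Theorem~\ref{thm:main}.

Let $r=1$. Then $\Gamma$ is a line, and an element of $\mathrm{FIM}_1$ is an integer interval containing $0$ together with a point of it. For an element of length at most $n$ the two endpoints and the marked point lie in $[-n,n]$, so the ball of radius $n$ has at most $(2n+1)^3$ elements, and the growth rate is $1$. The group $\mathbb Z$ and the trivial monoid are generated by one element and also have growth rate $1$. In both of them $xx^{-1}$ is identified with $1$, so $\varphi$ is not injective, and the analogue of Theorem~\ref{thm:main} fails.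
\end{proof}

\begin{thebibliography}{9}

\bibitem{KNSW}
Mark Kambites, Carl-Fredrik Nyberg-Brodda, N\'ora Szak\'acs, Richard Webb,
\emph{The growth of free inverse monoids},
arXiv:2407.10489 (2024).

\end{thebibliography}
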